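# Linear bijections of similarity envelopes that need not be bi-Lipschitz

## 1. Noncommutative balls, homogeneous varieties and similarity envelopes

Throughout $d,e<\infty$. A tuple of $n\times n$ matrices is written $X=(X_1,\dots,X_d)$. For a word $w=j_1\cdots j_n$ in the letters $1,\dots,d$ put $X_w=X_{j_1}\cdots X_{j_n}$, with $X_\emptyset=I$. When $d=2$ the coordinates are called $x,y$ and a tuple is written $(X,Y)$. We use the fixed matrix
$$N=\begin{pmatrix}0&1\\0&0\end{pmatrix}.$$

**Definition (nc space and nc ball).** $\mathbb M_d=\bigsqcup_{n\ge1}M_n(\mathbb C)^d$. The part with $n\times n$ matrices is called level $n$. The nc unit ball is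
$$\mathfrak B_d=\bigsqcup_n\Big\{X\in M_n(\mathbb C)^d:\ \Big\|\sum_jX_jX_j^*\Big\|<1\Big\}.$$

*Example.* For $d=1$ this is the set of strict contractions of all sizes. For $d=2$ and $a,b\in\mathbb C$, the pair $(aI,bN)$ at level $2$ has $XX^*+YY^*=\mathrm{diag}(|a|^2+|b|^2,\,|a|^2)$, so it lies in $\mathfrak B_2$ iff $|a|^2+|b|^2<1$.

**Definition (homogeneous nc variety).** A homogeneous nc variety $\mathfrak V\subseteq\mathfrak B_d$ is the common zero locus in $\mathfrak B_d$ of a family $\mathcal F$ of homogeneous nc polynomials. We consider only nonempty varieties. Then $\mathcal F$ contains no nonzero constant, so $0\in\mathfrak V$ at every level.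

*Example.* Let $\mathfrak W$ be the zero locus in $\mathfrak B_2$ of $xy-yx$ and $y^2$. At level $1$ it is $\{(\lambda,0):|\lambda|<1\}$. At level $2$ it contains more than pairs with $Y=0$: it contains $(aI,bN)$ whenever $|a|^2+|b|^2<1$.

**Definition (ideal of a variety).** $I(\mathfrak V)$ is the two-sided ideal of nc polynomials vanishing on $\mathfrak V$. Since $\lambda\mathfrak V\subseteq\mathfrak V$ for $|\lambda|\le1$, it is graded: if $p=\sum p_n$ vanishes on $\mathfrak V$ and $X\in\mathfrak V$, then $0=p(\lambda X)=\sum\lambda^np_n(X)$ for all $|\lambda|\le1$, so every $p_n(X)=0$. Let $P_n$ be the space of homogeneous nc polynomials of degree $n$ and $I_n(\mathfrak V)=I(\mathfrak V)\cap P_n$. As $\mathfrak V\neq\emptyset$, $I_0(\mathfrak V)=0$. Clearly $\mathfrak V$ is the zero locus in $\mathfrak B_d$ of the homogeneous elements of $I(\mathfrak V)$.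

*Example.* If $\mathfrak V=\mathfrak B_1$, then $I(\mathfrak V)=0$: a polynomial in one variable that vanishes on the unit disc is zero.

**Definition (similarity envelope).**
$$\widetilde{\mathfrak V}=\{S^{-1}XS:\ X\in\mathfrak V(n),\ S\in GL_n(\mathbb C),\ n\ge1\}.$$

*Example.* At level $1$ similarity does nothing, so $\widetilde{\mathfrak V}(1)=\mathfrak V(1)$. At level $2$, with $S=\mathrm{diag}(1,\varepsilon)$ we have $S^{-1}NS=\varepsilon N$. So $bN\in\widetilde{\mathfrak B_1}$ for every $b\in\mathbb C$, however large. The envelope forgets the size of nilpotent parts.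

Since $p(S^{-1}XS)=S^{-1}p(X)S$, a polynomial vanishes on $\mathfrak V$ iff it vanishes on $\widetilde{\mathfrak V}$.

## 2. Bounded nc functions and the free pseudo-hyperbolic metrics

**Definition ($H^\infty(\mathfrak V)$).** An nc function maps level $n$ into $M_n$ and respects direct sums and similarities. $H^\infty(\mathfrak V)$ is the algebra of bounded nc holomorphic functions on $\mathfrak V$ with the sup norm over all points of all levels. It coincides, completely isometrically, with the restrictions to $\mathfrak V$ of elements of $H^\infty(\mathfrak B_d)$. For $f\in M_k(H^\infty(\mathfrak V))$ the norm is $\|f\|_{\mathfrak V}=\sup_{X\in\mathfrak V}\|f(X)\|$ as well, with $f(X)\in M_k(M_n)$.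

Recall also that a bounded nc holomorphic $F$ on $\mathfrak B_d$ has a homogeneous expansion $F=\sum_nF_n$ with $F_n\in P_n$ (matrix coefficients if $F$ is matrix valued), convergent pointwise on $\mathfrak B_d$.

*Example.* The coordinate functions have norm at most $1$, because $\|X_j\|^2=\|X_jX_j^*\|\le\|\sum_i X_iX_i^*\|$. More generally, for a linear form $\ell=\sum c_jz_j$ we have $\|\ell(X)\|\le(\sum|c_j|^2)^{1/2}\|\sum X_jX_j^*\|^{1/2}$, since $\ell(X)$ is the product of the row $(X_j)$ and the column $(c_jI)$.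

Every $f\in H^\infty(\mathfrak V)$ extends to $\widetilde{\mathfrak V}$ by $f(S^{-1}XS)=S^{-1}f(X)S$. This is well defined: if $S^{-1}XS=T^{-1}X'T$ with $X,X'\in\mathfrak V$, then $X'$ is similar to $X$ through $ST^{-1}$, and $f$ respects similarities on $\mathfrak V$.

**Definition (evaluations and metrics).** For $Z\in\widetilde{\mathfrak V}(n)$ let $\Phi_Z:H^\infty(\mathfrak V)\to M_n$, $f\mapsto f(Z)$. On each level,
$$\delta_b(Z,Z')=\|\Phi_Z-\Phi_{Z'}\|,\qquad \delta_{cb}(Z,Z')=\|\Phi_Z-\Phi_{Z'}\|_{cb}.$$

If $Z=S^{-1}XS$ with $X\in\mathfrak V$, then $\|\Phi_Z\|_{cb}\le\|S\|\|S^{-1}\|$, so both quantities are finite. If $\delta_b(Z,Z')=0$, the coordinate functions give $Z=Z'$.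

*Example.* Let $\mathfrak V=\mathfrak B_1$ and $b\in\mathbb C$. For a function given by a power series, $f(bN)=f(0)I+bf'(0)N$, so $\Phi_{bN}-\Phi_0$ sends $f$ to $bf'(0)N$. By Cauchy's estimate $\|f'(0)\|\le\|f\|$, also for matrix-valued $f$, and $f(z)=z$ gives equality. Hence $\delta_b(bN,0)=\delta_{cb}(bN,0)=|b|$.

We shall use two elementary estimates again and again. For a point $X\in\mathfrak V$ of the variety itself, $\Phi_X$ is completely contractive, so
$$\delta_b(X,0)\le\delta_{cb}(X,0)\le\|\Phi_X\|_{cb}+\|\Phi_0\|_{cb}\le2\qquad(X\in\mathfrak V).\tag{1}$$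
For a point of the envelope, any test function gives a lower bound:
$$\delta_{cb}(Z,0)\ge\delta_b(Z,0)\ge\|f(Z)\|\qquad(Z\in\widetilde{\mathfrak V},\ \|f\|_{\mathfrak V}\le1,\ f(0)=0).\tag{2}$$

## 3. Bi-Lipschitz linear maps between envelopes

**Definition (linear action, bi-Lipschitz).** A linear map $A:\mathbb C^e\to\mathbb C^d$ acts levelwise on tuples by $A(W)_i=\sum_ja_{ij}W_j$. Let $\mathfrak V\subseteq\mathfrak B_d$, $\mathfrak W\subseteq\mathfrak B_e$ be homogeneous nc varieties and suppose that $A$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$. For $\delta=\delta_b$ or $\delta_{cb}$, $A$ is $\delta$-bi-Lipschitz if there are $c,C>0$ with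
$$c\,\delta(Z,Z')\le\delta(A(Z),A(Z'))\le C\,\delta(Z,Z')$$
for all $n$ and all $Z,Z'\in\widetilde{\mathfrak W}(n)$.

*Example.* If $\mathfrak W=\mathfrak V=\mathfrak B_d$ and $A=U$ is unitary, then $\sum_i(UX)_i(UX)_i^*=\sum_jX_jX_j^*$. So $f\mapsto f\circ U$ is a completely isometric bijection of $H^\infty(\mathfrak B_d)$ and $U$ preserves both metrics.

These maps matter because of the following result of Guy Salomon, Orr Shalit and Eli Shamovich ("Algebras of noncommutative functions on subvarieties of the noncommutative ball: the bounded and completely bounded isomorphism problem", arXiv:1806.00410, 2018), which we quote.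

**Quoted result.** For homogeneous nc varieties $\mathfrak V\subseteq\mathfrak B_d$ and $\mathfrak W\subseteq\mathfrak B_e$, the following are equivalent:

1. (i) $H^\infty(\mathfrak V)$ and $H^\infty(\mathfrak W)$ are weak-$*$ continuously isomorphic;
2. (ii) they are boundedly isomorphic;
3. (iii) they are completely boundedly isomorphic;
4. (iv) there exists a $\delta_b$-bi-Lipschitz linear map mapping $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$;
5. (v) there exists a $\delta_{cb}$-bi-Lipschitz linear map mapping $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$.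

The same paper is the source of our problem: can the words "bi-Lipschitz" be dropped? That is, *if a linear map $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, must $A$ be bi-Lipschitz for $\delta_b$, or for $\delta_{cb}$?*

The answer is no. There are counterexamples with $d=e=2$, the smallest possible dimension, even among varieties of commuting pairs (Theorem A). More strongly, a linear bijection $\widetilde{\mathfrak W}\to\widetilde{\mathfrak V}$ can exist while $H^\infty(\mathfrak V)$ and $H^\infty(\mathfrak W)$ are not isomorphic in any of the senses (i)–(iii), so that no linear bijection between the envelopes is bi-Lipschitz (Theorem B). We then find a criterion for when $A$ is bi-Lipschitz (Theorem C), the worst possible growth (Theorem D), and a complete classification for commuting pairs (Theorem E).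

## 4. Level one, and the joint eigenvalues of commuting tuples

At level $1$ a linear bijection has no freedom in size. For $\mathfrak V$ the zero locus of $\mathcal F$, let $Z(\mathfrak V)=\{z\in\mathbb C^d:p(z)=0\ \forall p\in\mathcal F\}$. This is a cone (closed under multiplication by scalars), and $\mathfrak V(1)=\widetilde{\mathfrak V}(1)=\{z\in Z(\mathfrak V):\|z\|<1\}$. In particular the cone $Z(\mathfrak V)$ depends only on $\mathfrak V$.

**Lemma 1 (level one).** If $A$ is linear and carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, then $\|Az\|=\|z\|$ for all $z\in Z(\mathfrak W)$.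

*Proof.* If $z\in Z(\mathfrak W)$ and $\|z\|<1$, then $Az\in\mathfrak V(1)$, so $\|Az\|<1$. Scaling $z$ gives $\|Az\|\le\|z\|$ on $Z(\mathfrak W)$ and $AZ(\mathfrak W)\subseteq Z(\mathfrak V)$. Suppose $\|Az\|<\|z\|$ for some $z\in Z(\mathfrak W)$. Scale so that $\|Az\|<1\le\|z\|$. Then $Az\in\mathfrak V(1)=A(\mathfrak W(1))$, say $Az=Az'$ with $z'\in\mathfrak W(1)$. For small $\varepsilon>0$ both $\varepsilon z,\varepsilon z'$ lie in $\mathfrak W(1)$ and have the same image, so $z=z'$ by injectivity. But $\|z'\|<1\le\|z\|$, a contradiction. $\square$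

So level $1$ suggests that linear bijections are harmless. To see higher levels we need to know the envelopes, which is easy when the tuples commute.

A commuting tuple $X\in M_n^d$ is simultaneously triangularizable, even by a unitary. Let $\sigma(X)$ be the multiset of the diagonal tuples $\lambda^{(1)},\dots,\lambda^{(n)}\in\mathbb C^d$ of a triangular form. It is well defined and similarity invariant, because
$$\det\Big(\tau-\sum_jc_jX_j\Big)=\prod_k\Big(\tau-\sum_jc_j\lambda^{(k)}_j\Big)$$
as polynomials in $\tau,c_1,\dots,c_d$, and by unique factorization the left side determines the factors on the right. Clearly $\sigma(A(X))=A\sigma(X)$ for linear $A$, and $p(X)=0$ implies $p(\lambda)=0$ for all $\lambda\in\sigma(X)$, since the numbers $p(\lambda^{(k)})$ are the diagonal entries of the triangular form of $p(X)$.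

*Example.* $\sigma(aI,bN)=\{(a,0),(a,0)\}$, whatever $b$ is.

**Lemma 2 (envelopes of commuting varieties).** Let $\mathfrak V$ be the zero locus in $\mathfrak B_d$ of a family $\mathcal F$ of homogeneous polynomials that contains all commutators $z_iz_j-z_jz_i$. Then $\widetilde{\mathfrak V}$ is the set of all $X\in\mathbb M_d$ with $p(X)=0$ for all $p\in\mathcal F$ and $\|\lambda\|<1$ for all $\lambda\in\sigma(X)$.

*Proof.* Both conditions are similarity invariant. If $X\in\mathfrak V$, triangularize it by a unitary, which does not change $\|\sum X_jX_j^*\|$. The $(k,k)$ entry of $\sum X_jX_j^*$ is then at least $\|\lambda^{(k)}\|^2$, and it is less than $1$. Conversely, let $X$ satisfy both conditions, make it upper triangular, and conjugate by $S=\mathrm{diag}(1,\varepsilon,\varepsilon^2,\dots)$: the $(k,l)$ entries of $S^{-1}X_jS$ with $k<l$ are multiplied by $\varepsilon^{l-k}$. As $\varepsilon\to0$, $\sum X_jX_j^*$ for the conjugated tuple tends to $\mathrm{diag}(\|\lambda^{(k)}\|^2)$, which has norm less than $1$. So for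 small $\varepsilon$ the conjugated tuple lies in $\mathfrak B_d$, hence in $\mathfrak V$. $\square$

If $I(\mathfrak V)$ contains all commutators, the lemma applies with $\mathcal F$ the set of homogeneous elements of $I(\mathfrak V)$.

## 5. Two-by-two matrices and the shear on $y^2=0$

Here is the first argument one would try for a positive answer. Let $f\in H^\infty(\mathfrak V)$, $\|f\|_{\mathfrak V}\le1$. If $\|f\circ A\|_{\mathfrak W}\le C$ with $C$ independent of $f$, then $\|f(AZ)-f(AZ')\|\le C\,\delta_b(Z,Z')$, which is the upper Lipschitz estimate. To bound $f(AX)$ for $X\in\mathfrak W$, write $AX=S^{-1}X'S$ with $X'\in\mathfrak V$. Then $\|f(AX)\|\le\|S\|\,\|S^{-1}\|$. At level $1$ there is no $S$, and the bound is $1$. At higher levels we need $S$ with a condition number bounded uniformly in $X\in\mathfrak W$. Lemma 2 produces $S$ with no control over $\varepsilon$, and we now see that no uniform control exists, already for $2\times2$ matrices.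

**Theorem A.** Let $\mathfrak W\subseteq\mathfrak B_2$ be the zero locus of $xy-yx$ and $y^2$, and let $t\neq0$. Then $A(X,Y)=(X+tY,\,Y)$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak W}$. It satisfies neither the upper nor the lower Lipschitz estimate, for $\delta_b$ or for $\delta_{cb}$.

*Proof.* **Step 1: $A$ is a bijection of the envelope.** If $X,Y$ commute and $Y^2=0$, the same holds for $X+tY,\,Y$. Every $(\lambda,\mu)\in\sigma(X,Y)$ has $\mu^2=0$, so $\mu=0$ and $\sigma(X+tY,Y)=A\sigma(X,Y)=\sigma(X,Y)$. By Lemma 2, $A$ maps $\widetilde{\mathfrak W}$ into itself. So does its inverse, which is the same map with $-t$ in place of $t$.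

**Step 2: bounded points whose images are far from $0$.** Let $n\ge2$, $0<r<1$, and
$$a=r\sqrt{1-\tfrac1n},\qquad b=\frac r{\sqrt n},\qquad W=(aI,\,bN).$$
Then $a^2+b^2=r^2<1$, so $W\in\mathfrak W$ by the examples in Section 1, and $\delta(W,0)\le2$ by (1) for either metric. The function $f=x^n$ has $\|f\|_{\mathfrak W}\le1$ and $f(0)=0$. Since $N^2=0$,
$$f(A(W))=(aI+tbN)^n=a^nI+n\,a^{n-1}tb\,N,$$
whose norm is at least $n a^{n-1}b|t|=r^n|t|\sqrt n\,(1-\tfrac1n)^{(n-1)/2}$. As $(1-\frac1n)^{-(n-1)}=(1+\frac1{n-1})^{n-1}<e$ (here $e$ is Euler's number), (2) gives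
$$\delta(A(W),A(0))\ge r^n|t|\sqrt{n/e}\,,\qquad\delta(W,0)\le2.$$
Letting $r\to1$ and then $n\to\infty$, no constant $C$ satisfies the upper estimate.

**Step 3: the lower estimate.** If $c\,\delta(Z,Z')\le\delta(AZ,AZ')$ held with $c>0$, then $A^{-1}$ would satisfy the upper estimate with constant $1/c$. But $A^{-1}$ is the shear with parameter $-t\ne0$, which Step 2 excludes. $\square$

In particular, if $A(W)=S^{-1}X'S$ with $X'\in\mathfrak W$, then $\|S\|\|S^{-1}\|\ge r^n|t|\sqrt{n/e}$. This is where the first argument stops: $\sigma(W)$ does not see $bN$, while $W$ sits near the boundary of the ball.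

The growth has two sources. The factor $n$ comes from the binomial expansion $(X+tY)^n=X^n+ntX^{n-1}Y$, and it is partly compensated because $\|X^{n-1}Y\|$ is small on $\mathfrak W$. To measure such effects exactly we need the norm of a homogeneous polynomial on a variety.

## 6. The exact norm of a homogeneous polynomial on a variety

Give $P_n$ the norm $\|\sum_{|w|=n}c_wz_w\|_2=(\sum|c_w|^2)^{1/2}$, and put
$$\mathcal H(\mathfrak V)=\bigoplus_{n\ge0}P_n/I_n(\mathfrak V),$$
the Hilbert sum of the Hilbert space quotients. Let $M_i$ be left multiplication by $z_i$ on $\mathcal H(\mathfrak V)$.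

**Lemma 3.**
(a) If $\mathfrak V$ is the zero locus of a family $\mathcal F$ of homogeneous polynomials, then $I(\mathfrak V)$ is the ideal $\langle\mathcal F\rangle$.
(b) For every matrix-valued nc polynomial $q$, $\sup_{X\in\mathfrak V}\|q(X)\|=\|q(M)\|$.
(c) For $p\in P_n$, $\|p\|_{H^\infty(\mathfrak V)}=\|p+I_n(\mathfrak V)\|_{P_n/I_n(\mathfrak V)}$.

*Proof.* **Step 1: the model tuple of an ideal, and its finite cut-offs.** The aim is to produce enough points of $\mathfrak V$. Let $I^0=\langle\mathcal F\rangle$, a graded ideal, and form $\mathcal H^0=\bigoplus_nP_n/I^0_n$ and the tuple $M$ of left multiplications for $I^0$. The full Fock space is the Hilbert space with orthonormal basis $(e_w)$ indexed by words; polynomials are identified with finite sums through $z_w\leftrightarrow e_w$, and $L_ie_w=e_{iw}$ are the left creation operators. Identify $\mathcal H^0$ with $\bigoplus_n(I^0_n)^\perp$. Since $L_iI^0\subseteq I^0$, this subspace is invariant under $L_i^*$, and $M_i$ is the compression of $L_i$ to it. Hence $M_i^*=L_i^*|_{\mathcal H^0}$,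 and $\sum_iM_iM_i^*$ is the compression of $\sum_iL_iL_i^*\le I$, so $\sum_iM_iM_i^*\le I$. For $p\in I^0$ and any polynomial $q$, $p(M)(q+I^0)=pq+I^0=0$, because $I^0$ is a right ideal. So $p(M)=0$.

For $D\ge0$ let $M^{[D]}$ be the compression of $M$ to the finite-dimensional space of degrees $\le D$. The sum of the degrees $>D$ is invariant under $M$, so $q(M^{[D]})$ is the compression of $q(M)$ for every polynomial $q$. In particular $p(M^{[D]})=0$ for $p\in I^0$, and $\sum M^{[D]}_i(M^{[D]}_i)^*\le I$. As the elements of $\mathcal F$ are homogeneous, $rM^{[D]}\in\mathfrak V$ for $0<r<1$.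

**Step 2: (a).** Clearly $I^0\subseteq I(\mathfrak V)$. As $I(\mathfrak V)$ is graded, it suffices to take $p\in I(\mathfrak V)$ homogeneous of degree $n$. With $D\ge n$, apply $p(rM^{[D]})=0$ to the class of $1$: $0=r^n(p+I^0_n)$. So $p\in I^0$. From now on $I^0=I(\mathfrak V)$ and $\mathcal H^0=\mathcal H(\mathfrak V)$.

**Step 3: (b), "$\ge$".** We have $\|q(rM^{[D]})\|\le\sup_{X\in\mathfrak V}\|q(X)\|$. Let $r\to1$, which gives the bound for $\|q(M^{[D]})\|$. Then let $D\to\infty$: the norms of the compressions to degrees $\le D$ tend to $\|q(M)\|$.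

**Step 4: (b), "$\le$".** The aim is to obtain each $X\in\mathfrak V(m)$ as a compression of copies of $M$. Put $\Delta=(I-\sum X_jX_j^*)^{1/2}$ and $Kh=\sum_we_w\otimes\Delta X_w^*h$ for $h\in\mathbb C^m$. Since
$$\sum_{|w|=n}X_w\Delta^2X_w^*=\sum_{|w|=n}X_wX_w^*-\sum_{|w|=n+1}X_wX_w^*\quad\text{and}\quad\Big\|\sum_{|w|=n}X_wX_w^*\Big\|\le\Big\|\sum_jX_jX_j^*\Big\|^n\to0,$$
the telescoping sum $\sum_wX_w\Delta^2X_w^*=I$ shows that $K$ is an isometry. Moreover $KX_j^*h=\sum_we_w\otimes\Delta(X_jX_w)^*h=\sum_we_w\otimes\Delta X_{jw}^*h$, that is, $KX_j^*=(L_j^*\otimes I)K$. For $p=\sum c_wz_w\in I_n(\mathfrak V)$ and $k\in\mathbb C^m$,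
$$\langle Kh,p\otimes k\rangle=\sum_w\overline{c_w}\langle\Delta X_w^*h,k\rangle=\langle h,p(X)\Delta k\rangle=0.$$
So $K$ maps into $\mathcal H(\mathfrak V)\otimes\mathbb C^m$, where $L_j^*$ acts as $M_j^*$, and $KX_j^*=(M_j^*\otimes I)K$. Taking adjoints, $X_jK^*=K^*(M_j\otimes I)$, hence $X_wK^*=K^*(M_w\otimes I)$ and $X_w=K^*(M_w\otimes I)K$ for all words $w$. By linearity $q(X)$ is a compression of a multiple of $q(M)$, and $\|q(X)\|\le\|q(M)\|$.

**Step 5: (c).** For any representative $\sum c_wz_w$ of $p+I_n(\mathfrak V)$ and $X\in\mathfrak V$, the factorization into a row and a column gives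
$$\Big\|\sum_{|w|=n}c_wX_w\Big\|\le\Big\|\sum_{|w|=n}X_wX_w^*\Big\|^{1/2}\|c\|_2\le\|c\|_2.$$
Minimizing over representatives yields "$\le$". By (b), $\|p\|_{H^\infty(\mathfrak V)}=\|p(M)\|\ge\|p(M)1\|=\|p+I_n(\mathfrak V)\|$, since the class of $1$ is a unit vector. $\square$

The coset norms can be computed by hand in the cases we need.

**Lemma 4.** Let $\mathfrak W\subseteq\mathfrak B_2$ be the zero locus of $xy-yx$ and a nonconstant monomial $x^\alpha y^\beta$. For $p=\sum c_ww\in P_n$ (sum over words in $x,y$) let $\gamma_k$ be the sum of the coefficients of the words with exactly $k$ letters $y$, and let $K_n$ be the set of $k\in\{0,\dots,n\}$ with $n-k<\alpha$ or $k<\beta$. Then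
$$\|p+I_n(\mathfrak W)\|^2=\sum_{k\in K_n}|\gamma_k|^2\Big/\tbinom nk.$$

*Proof.* By Lemma 3(a), $I(\mathfrak W)=\langle xy-yx,\,x^\alpha y^\beta\rangle$. So $p\in I_n(\mathfrak W)$ iff its commutative image $\sum_k\gamma_kx^{n-k}y^k$ is divisible by $x^\alpha y^\beta$, i.e. iff $\gamma_k=0$ for all $k\in K_n$. The representatives of $p+I_n(\mathfrak W)$ are therefore the polynomials with the same $\gamma_k$ for $k\in K_n$ and arbitrary coefficients otherwise. There are $\binom nk$ words with $k$ letters $y$. By Cauchy–Schwarz their coefficients satisfy $\sum|c_w|^2\ge|\gamma_k|^2/\binom nk$, with equality when they are all equal. $\square$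

*Example (the shear, exactly).* For $\mathfrak W$ of Theorem A, $\alpha=0$, $\beta=2$, and $K_n=\{0,1\}$ for $n\ge1$. The classes of $x^n$ and $x^{n-1}y$ are orthogonal with norms $1$ and $n^{-1/2}$. The polynomial $(x+ty)^n$ has $\gamma_0=1$, $\gamma_1=nt$, so by Lemma 3(c)
$$\sup_{(X,Y)\in\mathfrak W}\|(X+tY)^n\|=\sqrt{1+n|t|^2}.$$
The cut-off model tuple of Step 1 shows this value directly. In the orthonormal basis $\xi_k=[x^k]$ ($0\le k\le n$), $\eta_k=\sqrt k\,[x^{k-1}y]$ ($1\le k\le n$) of the degrees $\le n$, it is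
$$X\xi_k=\xi_{k+1},\quad X\eta_k=\sqrt{\tfrac k{k+1}}\,\eta_{k+1},\quad Y\xi_k=\tfrac1{\sqrt{k+1}}\,\eta_{k+1},\quad Y\eta_k=0,\qquad \xi_{n+1}=\eta_{n+1}=0.$$
One checks at once that $Y^2=0$. Also $XY\xi_k=\frac1{\sqrt{k+1}}\sqrt{\frac{k+1}{k+2}}\,\eta_{k+2}=\frac1{\sqrt{k+2}}\,\eta_{k+2}=YX\xi_k$ for $k+2\le n$, both sides vanish for $k\ge n-1$, and $XY\eta_k=0=YX\eta_k$. Both $X$ and $Y$ send basis vectors to multiples of distinct basis vectors or to $0$, so $XX^*$ and $YY^*$ are diagonal. Their sum is $0$ on $\xi_0$, $1$ on $\xi_k$ for $k\ge1$, and $\frac k{k+1}+\frac1{k+1}=1$ on $\eta_{k+1}$ for $k\ge0$. So $r(X,Y)\in\mathfrak W$ for $0<r<1$. Since $X^{n-1}\eta_1=\prod_{k=1}^{n-1}\sqrt{k/(k+1)}\;\eta_n=n^{-1/2}\eta_n$,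
$$(X+tY)^n\xi_0=X^n\xi_0+ntX^{n-1}Y\xi_0=\xi_n+\sqrt n\,t\,\eta_n,$$
a vector of norm $\sqrt{1+n|t|^2}$. With (1) and (2) this gives a second proof that no upper Lipschitz constant exists in Theorem A.

## 7. Two double lines at an angle

In Theorem A the identity is a bi-Lipschitz linear bijection of $\widetilde{\mathfrak W}$, so nothing follows about the algebras. To exclude *every* linear bijection we use level $1$: with two lines instead of one, Lemma 1 leaves very few candidates.

**Theorem B.** Let $0<s<1$, $c=\sqrt{1-s^2}$. Let $\mathfrak W$ be the zero locus in $\mathfrak B_2$ of $xy-yx,\ x^2y^2$, and $\mathfrak V$ that of $xy-yx,\ (x-\frac scy)^2y^2$. Then $A(X,Y)=(X+sY,cY)$ maps $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$, but no linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$ is $\delta_b$- or $\delta_{cb}$-bi-Lipschitz. Hence, by the quoted result, $H^\infty(\mathfrak V)$ and $H^\infty(\mathfrak W)$ are not boundedly, completely boundedly, or weak-$*$ continuously isomorphic.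

*Proof.* Put $u=e_1$ and $v=(s,c)$. These are unit vectors, $\langle u,v\rangle=s$, $Ae_1=u$, $Ae_2=v$.

**Step 1: $A$ is a bijection.** We have $A^{-1}(z_1,z_2)=(z_1-\frac scz_2,\frac1cz_2)$. Composition with $A^{-1}$ sends $xy-yx$ to $\frac1c(xy-yx)$ and $x^2y^2$ to $\frac1{c^2}(x-\frac scy)^2y^2$. So a pair $Z$ is a zero of the generators for $\mathfrak W$ iff $AZ$ is a zero of the generators for $\mathfrak V$. For such $Z$ and $(\lambda,\mu)\in\sigma(Z)$ we have $\lambda^2\mu^2=0$, so $(\lambda,\mu)$ is a multiple of $e_1$ or of $e_2$ and $\|A(\lambda,\mu)\|=\|(\lambda,\mu)\|$. Since $\sigma(AZ)=A\sigma(Z)$, Lemma 2 gives $Z\in\widetilde{\mathfrak W}\iff AZ\in\widetilde{\mathfrak V}$. As $A$ is invertible on $\mathbb M_2$, $A(\widetilde{\mathfrak W})=\widetilde{\mathfrak V}$.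

**Step 2: every bi-Lipschitz candidate permutes the lines.** Let $B$ be a linear map of $\widetilde{\mathfrak W}$ onto $\widetilde{\mathfrak V}$ that is bi-Lipschitz for $\delta\in\{\delta_b,\delta_{cb}\}$. It is injective on $\widetilde{\mathfrak W}$: if $BZ=BZ'$, the lower estimate gives $\delta(Z,Z')=0$, so $Z=Z'$. At level $1$, with $\mathbb D$ the open unit disc, $B$ maps $\mathfrak W(1)=\mathbb De_1\cup\mathbb De_2$ onto $\mathfrak V(1)=\mathbb Du\cup\mathbb Dv$. By Lemma 1, $\|Be_1\|=\|Be_2\|=1$. Each $Be_i$ lies on $\mathbb Cu$ or $\mathbb Cv$, and by surjectivity they lie on different lines. So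
$$Be_1=\alpha u',\qquad Be_2=\beta v',\qquad|\alpha|=|\beta|=1,\quad\{u',v'\}=\{u,v\}.$$

**Step 3: powers of one linear form contradict the upper estimate.** Let $\ell(z)=\langle z,u'\rangle$, a linear form with unit coefficient vector. Then $\|\ell\|_{\mathfrak V}\le1$, so $\|\ell^n\|_{\mathfrak V}\le1$, and $\ell\circ B=\ell(Be_1)x+\ell(Be_2)y=\alpha x+\beta sy$. For $n\ge4$, Lemma 4 with $\alpha=\beta=2$ in its notation gives $K_n=\{0,1,n-1,n\}$. For $(\ell\circ B)^n$ we have $\gamma_1=n\alpha^{n-1}\beta s$, hence $\|(\ell\circ B)^n+I_n(\mathfrak W)\|^2\ge n^2s^2/n=s^2n$. By Lemma 3(c), (2) and (1),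
$$s\sqrt n\le\sup_{X\in\mathfrak W}\|\ell^n(BX)\|\le\sup_{X\in\mathfrak W}\delta(BX,B0)\le C\sup_{X\in\mathfrak W}\delta(X,0)\le2C$$
for all $n\ge4$, a contradiction. So (iv) and (v) of the quoted result fail for $(\mathfrak V,\mathfrak W)$, hence (i)–(iii) fail. $\square$

## 8. The numbers $\kappa_n$ and a criterion

In both proofs the obstruction was that composition with $A$ increases the norms on $P_n/I_n$ without bound. This is the only obstruction, as we show next.

Let $A$ be linear, carrying $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$. A polynomial $p$ vanishes on $\widetilde{\mathfrak V}=A(\widetilde{\mathfrak W})$ iff $p\circ A$ vanishes on $\widetilde{\mathfrak W}$, so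
$$p\in I(\mathfrak V)\iff p\circ A\in I(\mathfrak W),\tag{3}$$
and $C_A:p\mapsto p\circ A$ induces injections $P_n/I_n(\mathfrak V)\to P_n/I_n(\mathfrak W)$. (The two spaces $P_n$ have $d$ and $e$ variables respectively.)

**Lemma 5.** There is a linear $B:\mathbb C^d\to\mathbb C^e$ with $B(A(Z))=Z$ for all $Z\in\widetilde{\mathfrak W}$. So $B$ restricts to $A^{-1}:\widetilde{\mathfrak V}\to\widetilde{\mathfrak W}$, and $C_B$ inverts $C_A$ on the quotients.

*Proof.* Some care is needed because $A$ need not be injective on $\mathbb C^e$. Let $X_1(\mathfrak W)\subseteq\mathbb C^e$ be the annihilator of the linear forms in $I_1(\mathfrak W)$. For $Z\in\widetilde{\mathfrak W}(n)$ the forms in $I_1(\mathfrak W)$ vanish at $Z$, hence at each tuple of matrix entries $((Z_1)_{kl},\dots,(Z_e)_{kl})$. So these tuples lie in $X_1(\mathfrak W)$. We claim that $A$ is injective on $X_1(\mathfrak W)$. Let $v\in X_1(\mathfrak W)$, $Av=0$, and consider $v\otimes N=(v_1N,\dots,v_eN)$. Every $p\in I(\mathfrak W)$ vanishes on it: there is no constant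 term, linear terms vanish because $v\in X_1(\mathfrak W)$, and terms of degree $\ge2$ vanish because $N^2=0$. It is similar to $\varepsilon v\otimes N$ for each $\varepsilon>0$, and for small $\varepsilon$ this lies in $\mathfrak B_e$, hence in $\mathfrak W$. So $v\otimes N\in\widetilde{\mathfrak W}$ has the same image $0$ as the point $0$, and injectivity gives $v=0$.

Choose a linear $B$ with $BA=\mathrm{id}$ on $X_1(\mathfrak W)$. Then $BAZ=Z$ on $\widetilde{\mathfrak W}$. If $q\in I(\mathfrak W)$, then $q\circ B$ vanishes on $\widetilde{\mathfrak V}$, so $C_B$ is defined on the quotients. Finally $q\circ B\circ A-q$ vanishes on $\widetilde{\mathfrak W}$, and $p\circ A\circ B-p$ vanishes on $\widetilde{\mathfrak V}$. $\square$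

**Definition ($\kappa_n$).** For $n\ge0$,
$$\kappa_n(A)=\|C_A:P_n/I_n(\mathfrak V)\to P_n/I_n(\mathfrak W)\|,\qquad\kappa_n(A^{-1})=\|C_A^{-1}:P_n/I_n(\mathfrak W)\to P_n/I_n(\mathfrak V)\|.$$
Here $\kappa_0(A^{\pm1})=1$. With $B$ as in Lemma 5, $\kappa_n(B)=\kappa_n(A^{-1})$ and $\kappa_n(B^{-1})=\kappa_n(A)$.

*Example.* For the shear of Theorem A, take the orthonormal basis $[x^n],\ \sqrt n\,[x^{n-1}y]$ of $P_n/I_n(\mathfrak W)$, $n\ge1$. Modulo $I_n(\mathfrak W)$, $C_A$ sends $x^n$ to $x^n+nt\,x^{n-1}y$ and fixes $x^{n-1}y$. Its matrix is $\left(\begin{smallmatrix}1&0\\ \sqrt n\,t&1\end{smallmatrix}\right)$, so $\kappa_n(A)\ge\sqrt{1+n|t|^2}$.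

**Dual form.** Pair $p=\sum c_wz_w\in P_n$ with $T\in(\mathbb C^d)^{\otimes n}$ by $p(T)=\sum c_wT_w$, and let $X_n(\mathfrak V)\subseteq(\mathbb C^d)^{\otimes n}$ be the annihilator of $I_n(\mathfrak V)$. Similarly define $X_n(\mathfrak W)\subseteq(\mathbb C^e)^{\otimes n}$. For this pairing $X_n(\mathfrak V)$ is isometrically the dual of $P_n/I_n(\mathfrak V)$. For a monomial $p=z_{i_1}\cdots z_{i_n}$, $p\circ A=\prod_k\sum_ja_{i_kj}z_j$, so $(p\circ A)(T)=(A^{\otimes n}T)_{i_1\cdots i_n}$. By linearity
$$(p\circ A)(T)=p(A^{\otimes n}T)\qquad(p\in P_n,\ T\in(\mathbb C^e)^{\otimes n}).$$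
So $A^{\otimes n}$ maps $X_n(\mathfrak W)$ into $X_n(\mathfrak V)$ and is the transpose of $C_A$. Hence it is bijective between these spaces, and
$$\kappa_n(A)=\|A^{\otimes n}:X_n(\mathfrak W)\to X_n(\mathfrak V)\|,\quad\kappa_n(A^{-1})=\text{the norm of the inverse of this map},\quad\kappa_n(A)\le\|A\|^n.\tag{4}$$

**Theorem C.** Let $A$ be linear, carrying $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$. The following are equivalent: $A$ is $\delta_b$-bi-Lipschitz; $A$ is $\delta_{cb}$-bi-Lipschitz; $\sup_n\kappa_n(A)<\infty$ and $\sup_n\kappa_n(A^{-1})<\infty$. The best upper Lipschitz constant $C$ (for either metric) satisfies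
$$\tfrac12\sup_{n\ge1}\kappa_n(A)\le C\le\sup_n\kappa_n(A)\,\sup_n\kappa_n(A^{-1}).$$
If $d=1$ or $e=1$, every such $A$ is bi-Lipschitz.

(If no upper Lipschitz constant exists, $C=\infty$.)

*Proof.* **Step 1: Lipschitz estimates bound $\kappa_n$.** Suppose $\delta(AZ,AZ')\le C\delta(Z,Z')$ for $\delta=\delta_b$ or $\delta_{cb}$. Let $n\ge1$, $p\in P_n$, $\|p\|_{H^\infty(\mathfrak V)}\le1$, $X\in\mathfrak W$. By (2) and (1), $\|p(AX)\|\le\delta(AX,A0)\le C\delta(X,0)\le2C$. So $\|p\circ A\|_{H^\infty(\mathfrak W)}\le2C$, and $\kappa_n(A)\le2C$ by Lemma 3(c). This is the left inequality. If $c\,\delta(Z,Z')\le\delta(AZ,AZ')$, then $B$ satisfies the upper estimate on $\widetilde{\mathfrak V}$ with constant $1/c$, and the same argument gives $\kappa_n(A^{-1})=\kappa_n(B)\le2/c$.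

**Step 2: bounded $\kappa_n$ give bounded composition on polynomials.** Let $\kappa=\sup_n\kappa_n(A)$ and $\kappa'=\sup_n\kappa_n(A^{-1})$. Both are at least $1$, so if one of them is infinite the right inequality is trivial. Assume they are finite. Then $C_A:\mathcal H(\mathfrak V)\to\mathcal H(\mathfrak W)$, the direct sum of the maps on the degrees, is bounded and invertible with $\|C_A\|=\kappa$, $\|C_A^{-1}\|=\kappa'$. From $(pp')\circ A=(p\circ A)(p'\circ A)$ we get
$$C_A\,p(M^{\mathfrak V})\,C_A^{-1}=(p\circ A)(M^{\mathfrak W}),$$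
first on classes of polynomials, then everywhere by density, where $M^{\mathfrak V},M^{\mathfrak W}$ are the model tuples of Section 6. The same identity holds with $I\otimes C_A$ for a matrix-valued polynomial $q$, so $\|(q\circ A)(M^{\mathfrak W})\|\le\kappa\kappa'\|q(M^{\mathfrak V})\|$. By Lemma 3(b),
$$\|q\circ A\|_{\mathfrak W}\le\kappa\kappa'\,\|q\|_{\mathfrak V}.\tag{5}$$

**Step 3: approximation by polynomials.** We pass from polynomials to all of $H^\infty(\mathfrak V)$. Let $f\in M_k(H^\infty(\mathfrak V))$, $\|f\|_{\mathfrak V}\le1$. It is the restriction of a bounded nc holomorphic $F=\sum F_n$ on $\mathfrak B_d$. Let $K_D(\theta)=\frac1{2\pi}\sum_{|j|\le D}\big(1-\frac{|j|}{D+1}\big)e^{ij\theta}$ be the Fejér kernel, which is nonnegative with integral $1$ over $[0,2\pi]$, and let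
$$f_D=\sum_{n\le D}\Big(1-\frac n{D+1}\Big)F_n,$$
a matrix-valued polynomial. For fixed $X\in\mathfrak V$ the function $\lambda\mapsto F(\lambda X)=\sum\lambda^nF_n(X)$ is holomorphic on a disc of radius greater than $1$, so the series converges absolutely for $|\lambda|=1$, and integrating term by term gives
$$f_D(X)=\int_0^{2\pi}f(e^{i\theta}X)\,K_D(\theta)\,d\theta.$$
As $e^{i\theta}X\in\mathfrak V$, this shows $\|f_D\|_{\mathfrak V}\le1$. Also $f_D(X)\to f(X)$, and by similarity $f_D\to f$ pointwise on $\widetilde{\mathfrak V}$.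

**Step 4: the Lipschitz estimates.** For $Z,Z'\in\widetilde{\mathfrak W}(n)$, (5) gives
$$\|f_D(AZ)-f_D(AZ')\|=\|(f_D\circ A)(Z)-(f_D\circ A)(Z')\|\le\kappa\kappa'\,\delta(Z,Z'),$$
with $\delta=\delta_b$ if $k=1$ and $\delta=\delta_{cb}$ for general $k$. Let $D\to\infty$ and take the supremum over $f$: $\delta(AZ,AZ')\le\kappa\kappa'\,\delta(Z,Z')$ for both metrics. This is the right inequality. The same argument for $B$, whose numbers are $\kappa_n(B)=\kappa_n(A^{-1})$ and $\kappa_n(B^{-1})=\kappa_n(A)$, gives the lower estimate with $c=1/(\kappa\kappa')$. Together with Step 1 this proves the equivalences.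

**Step 5: one variable.** Replacing $A$ by $B$ if necessary, let $e=1$, and put $a=A(1)\in\mathbb C^d$. The ideal $I(\mathfrak W)\subseteq\mathbb C[z]$ is graded, so it is $\langle z^k\rangle$ with $k\ge1$, or $0$. In the first case $P_n/I_n(\mathfrak W)=0$ for $n\ge k$, hence also $P_n/I_n(\mathfrak V)=0$, and only finitely many $n$ matter. In the second case $Z(\mathfrak W)=\mathbb C$, and Lemma 1 gives $\|a\|=1$. Then $A^{\otimes n}$ maps the generator $1$ of $X_n(\mathfrak W)=\mathbb C$ to the unit vector $a^{\otimes n}$, so all $\kappa_n(A^{\pm1})=1$ by (4). $\square$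

The last statement is why $d=e=2$ is the smallest dimension for a counterexample.

## 9. Exponential growth from cube-free words

**Theorem D.** Always $\kappa_n(A)\le\|A\|^n$. Let $\mathfrak W\subseteq\mathfrak B_2$ be the zero locus of $\{w^3:w\text{ a nonempty word in }x,y\}$. For every $t\in\mathbb C\setminus\{0\}$, $A_t=tI$ maps $\widetilde{\mathfrak W}$ bijectively onto itself, $\kappa_n(A_t)=|t|^n=\|A_t\|^n$ for all $n$, and $A_t$ is bi-Lipschitz iff $|t|=1$.

*Proof.* The first claim is in (4).

**Step 1: $\widetilde{\mathfrak W}$ contains every zero of $\{w^3\}$ in $\mathbb M_2$.** Let $(X,Y)$ be such a zero, of any norm, and let $\mathcal A$ be the (non-unital) algebra spanned by the nonempty words in $X,Y$. Every nonempty word is nilpotent, so it has trace $0$. Take a maximal chain of $\mathcal A$-invariant subspaces. On each successive quotient, of dimension $m$ say, $\mathcal A$ has no nontrivial invariant subspace. So either $\mathcal A$ acts as $0$, and then $m=1$; or its image is nonzero, and then it is all of $M_m$,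 by Burnside's theorem if $m\ge2$ and trivially if $m=1$. In the second case the identity of $M_m$ would be a linear combination of images of nonempty words. These images are nilpotent, so the trace of the identity would be $0$, which is false. Hence $\mathcal A$ acts as $0$ on all quotients, and $X,Y$ are simultaneously strictly upper triangular in an adapted basis. Conjugating by $\mathrm{diag}(1,\varepsilon,\varepsilon^2,\dots)$ makes them arbitrarily small, so $(X,Y)$ is similar to a point of $\mathfrak W$. Conversely every point of $\widetilde{\mathfrak W}$ is a zero of $\{w^3\}$. The set of all zeros is invariant under $A_t$ and $A_t^{-1}=A_{1/t}$.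

**Step 2: $P_n/I_n(\mathfrak W)\ne0$ for every $n$.** By Lemma 3(a), $I(\mathfrak W)$ is spanned by the words that contain a cube $w^3$ as a factor. By Thue's theorem (the Thue–Morse word is cube-free; A. Thue, 1912; Lothaire, *Combinatorics on Words*, Ch. 2) there are cube-free words in two letters of every length, and their classes are nonzero.

**Step 3: the growth.** On $P_n/I_n(\mathfrak W)$, $C_{A_t}$ is multiplication by $t^n$. So $\kappa_n(A_t)=|t|^n=\|A_t\|^n$ and $\kappa_n(A_t^{-1})=|t|^{-n}$. Both sequences are bounded iff $|t|=1$. Apply Theorem C. $\square$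

Here Lemma 1 gives no information: $\mathfrak W(1)=\{0\}$.

## 10. Commuting pairs: multiple lines and orthogonality

Inner products are linear in the first variable. A variety $\mathfrak W\subseteq\mathfrak B_2$ consists of commuting pairs iff $xy-yx\in I(\mathfrak W)$. Let $J\subseteq\mathbb C[x,y]$ be the image of $I(\mathfrak W)$. It is a homogeneous ideal, $I(\mathfrak W)$ is its full preimage, $P_n/I_n(\mathfrak W)\cong\mathbb C[x,y]_n/J_n$ as vector spaces, and $Z(\mathfrak W)=Z(J)$.

**Theorem E.** Let $\mathfrak W\subseteq\mathfrak B_2$ be a homogeneous nc variety of commuting pairs, $J\subseteq\mathbb C[x,y]$ the (homogeneous) image of its ideal, and $A\in GL_2(\mathbb C)$.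

1. $A$ carries $\widetilde{\mathfrak W}$ bijectively onto $\widetilde{\mathfrak V}$ for some homogeneous $\mathfrak V\subseteq\mathfrak B_2$ iff $\|Az\|=\|z\|$ on the zero set $Z(J)\subseteq\mathbb C^2$. Assume this from now on in 2.
2. If $J=0$, then $A$ is unitary and bi-Lipschitz. If $\dim\mathbb C[x,y]/J<\infty$, then $A$ is bi-Lipschitz. Otherwise let $g=\gcd(J)=\prod_i\ell_i^{m_i}$ ($\ell_i$ pairwise non-proportional linear forms) and $\Lambda_i=\ker\ell_i$. Then $A$ is bi-Lipschitz iff $A(\Lambda_i^\perp)\perp A(\Lambda_i)$ for every $i$ with $m_i\ge2$. If this fails, then $\kappa_n(A)\asymp\kappa_n(A^{-1})\asymp n^{(m-1)/2}$, where $m$ is the largest $m_i\ge2$ among the failing $i$.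
3. There is an $A$ as in 1 that is not bi-Lipschitz iff $0<\dim Z(J)<2$, $g$ has a multiple factor, and there is a nonzero Hermitian form on $\mathbb C^2$ vanishing on all $\Lambda_i$ (automatic if there are at most three $\Lambda_i$).

*Example.* In Theorem A, $g=y^2$, $\Lambda_1=\mathbb Ce_1$, $A\Lambda_1=\mathbb Ce_1$ and $A\Lambda_1^\perp=\mathbb C(t,1)$, which is not orthogonal to $e_1$. Here $m=2$, so $\kappa_n\asymp\sqrt n$, in agreement with the matrix in Section 8.

*Proof of part 1.* If $A$ carries $\widetilde{\mathfrak W}$ bijectively onto some $\widetilde{\mathfrak V}$, then $A$ is isometric on $Z(J)=Z(\mathfrak W)$ by Lemma 1. Conversely, let $A$ be isometric on $Z(J)$, and let $\mathfrak V$ be the zero locus in $\mathfrak B_2$ of the polynomials $p\circ A^{-1}$ with $p\in I(\mathfrak W)$ homogeneous. This family contains no nonzero constant, and it contains $xy-yx$, since $(xy-yx)\circ A^{-1}=\det(A^{-1})(xy-yx)$. A pair $Z$ is a zero of $I(\mathfrak W)$ iff $AZ$ is a zero of this family. For such $Z$ we have $\sigma(Z)\subseteq Z(J)$,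 so the norms of the points of $\sigma(AZ)=A\sigma(Z)$ are those of the points of $\sigma(Z)$. Lemma 2 gives $Z\in\widetilde{\mathfrak W}\iff AZ\in\widetilde{\mathfrak V}$, and $A$ is invertible on $\mathbb M_2$.

*Proof of part 2.* If $J=0$, then $Z(J)=\mathbb C^2$, so $A$ is unitary, $A^{\otimes n}$ is isometric, all $\kappa_n(A^{\pm1})=1$, and Theorem C applies. If $\dim\mathbb C[x,y]/J<\infty$, then $P_n/I_n(\mathfrak W)=0$ for large $n$, hence also $P_n/I_n(\mathfrak V)=0$, and Theorem C applies. Now assume that $J\ne0$ has infinite codimension.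

**Step 1: in high degree, $J$ is generated by $g$.** Since $J$ is generated by forms, $g$ is a form, hence a product of linear forms. Write $J=gJ'$ with $J'$ homogeneous and $\gcd(J')=1$. The forms in $J'$ have no common zero except possibly $0$: a common zero $z\neq0$ would make every form in $J'$ divisible by the linear form with kernel $\mathbb Cz$. By the Nullstellensatz $J'\supseteq(x,y)^D$ for some $D$. Hence, for some $n_0\ge\deg g$,
$$J_n=(g)_n\qquad(n\ge n_0).$$
As $J$ has infinite codimension, $g$ is not constant. So $Z(J)=\bigcup_i\Lambda_i$, and for $n\ge n_0$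
$$\dim X_n(\mathfrak W)=\dim\mathbb C[x,y]_n/(g)_n=(n+1)-(n-\deg g+1)=\deg g=\sum_im_i.$$

**Step 2: almost orthonormal bases of $X_n(\mathfrak W)$.** We work with the dual form (4). For an orthonormal basis $(u,v)$ of $\mathbb C^2$ let $E_k(u,v)\in(\mathbb C^2)^{\otimes n}$ be $\binom nk^{-1/2}$ times the sum of the $\binom nk$ distinct arrangements of $n-k$ factors $u$ and $k$ factors $v$. (For $n=2$: $E_0=u\otimes u$, $E_1=\frac1{\sqrt2}(u\otimes v+v\otimes u)$, $E_2=v\otimes v$.) The arrangements are orthonormal, so the $E_k(u,v)$ are orthonormal, and for $a,b\in\mathbb C$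
$$(au+bv)^{\otimes n}=\sum_ka^{n-k}b^k\tbinom nk^{1/2}E_k(u,v).\tag{6}$$
Let $u_i\in\Lambda_i$ and $v_i\perp u_i$ be unit vectors and $E_{i,k}=E_k(u_i,v_i)$ for $0\le k<m_i$.

*These tensors lie in $X_n(\mathfrak W)$ for $n\ge n_0$.* Let $p\in I_n(\mathfrak W)$. Its commutative image lies in $J_n=(g)_n$, so it is divisible by $\ell_i^{m_i}$. Since $p(z^{\otimes n})=p(z)$ for $z\in\mathbb C^2$ and $\ell_i(u_i+\tau v_i)=\tau\ell_i(v_i)$,
$$p\big((u_i+\tau v_i)^{\otimes n}\big)=p(u_i+\tau v_i)=O(\tau^{m_i})\qquad(\tau\to0).$$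
By (6) with $a=1$, $b=\tau$, the coefficient of $\tau^k$ on the left is $\binom nk^{1/2}p(E_{i,k})$ for $k<m_i$. So $p(E_{i,k})=0$.

*Their Gram matrix tends to the identity.* For fixed $i$ the $E_{i,k}$ are orthonormal. For $i\ne j$, pairing $(u_i+\tau v_i)^{\otimes n}$ with $(u_j+\sigma v_j)^{\otimes n}$ shows that $\binom nk^{1/2}\binom nl^{1/2}\langle E_{i,k},E_{j,l}\rangle$ is the coefficient of $\tau^k\bar\sigma^l$ in
$$\big(\langle u_i,u_j\rangle+\tau\langle v_i,u_j\rangle+\bar\sigma\langle u_i,v_j\rangle+\tau\bar\sigma\langle v_i,v_j\rangle\big)^n.$$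
To obtain $\tau^k\bar\sigma^l$ we choose the $k$ factors that contribute $\tau$ and the $l$ factors that contribute $\bar\sigma$. This gives $\binom nk\binom nl\le n^{k+l}$ products, each with at least $n-k-l$ factors $\langle u_i,u_j\rangle$ and all other factors of modulus at most $1$. Hence $|\langle E_{i,k},E_{j,l}\rangle|\le n^{k+l}|\langle u_i,u_j\rangle|^{n-k-l}$ for $n\ge k+l$. As $\Lambda_i\ne\Lambda_j$, $|\langle u_i,u_j\rangle|<1$, and the bound tends to $0$.

So for large $n$ the $\sum m_i$ vectors $E_{i,k}$ are linearly independent in a space of dimension $\sum m_i$. They form a basis of $X_n(\mathfrak W)$, and $\frac12\sum|a_{i,k}|^2\le\|\sum a_{i,k}E_{i,k}\|^2\le2\sum|a_{i,k}|^2$: the basis is uniformly equivalent to an orthonormal one.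

**Step 3: the matrix of $A^{\otimes n}$.** By (3), $I(\mathfrak V)=\{p\circ A^{-1}:p\in I(\mathfrak W)\}$. So $\mathfrak V$ is commuting, with commutative ideal $J\circ A^{-1}$, gcd $g\circ A^{-1}=\prod(\ell_i\circ A^{-1})^{m_i}$, and lines $A\Lambda_i$. We apply Step 2 to $\mathfrak V$ with $u_i'=Au_i$, a unit vector because $A$ is isometric on $\Lambda_i$, and a unit vector $v_i'\perp u_i'$. This gives $E_{i,k}'$. Write
$$Av_i=t_iu_i'+s_iv_i',$$
with $s_i\ne0$ because $A$ is injective. Note that
$$t_i=0\iff A(\Lambda_i^\perp)\perp A(\Lambda_i).$$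
By (6),
$$A^{\otimes n}(u_i+\tau v_i)^{\otimes n}=\big((1+\tau t_i)u_i'+\tau s_iv_i'\big)^{\otimes n}=\sum_l(1+\tau t_i)^{n-l}(\tau s_i)^l\tbinom nl^{1/2}E_l(u_i',v_i'),$$
and comparing coefficients of $\tau^k$,
$$A^{\otimes n}E_{i,k}=\sum_{l\le k}\tbinom nk^{-1/2}\tbinom nl^{1/2}\tbinom{n-l}{k-l}\,t_i^{k-l}s_i^l\,E'_{i,l}.\tag{7}$$
So in these bases $A^{\otimes n}|_{X_n(\mathfrak W)}$ is block diagonal with one triangular $m_i\times m_i$ block for each $i$. Its $(l,k)$ entry is $O(n^{-k/2+l/2+(k-l)})=O(n^{(k-l)/2})$. It equals $s_i^k$ for $l=k$, and $\binom nk^{1/2}t_i^k$ for $l=0$, which is $\asymp n^{k/2}$ in modulus if $t_i\ne0$.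

**Step 4: conclusion.** Suppose first that $t_i=0$ whenever $m_i\ge2$. A block with $m_i=1$ is the $1\times1$ matrix with entry $s_i^0=1$. So for large $n$ the matrix is diagonal with entries $s_i^k$, $0\le k<m_i$, which are bounded above and away from $0$ independently of $n$. Since the bases are uniformly equivalent to orthonormal ones, $\kappa_n(A)$ and $\kappa_n(A^{-1})$ are bounded for large $n$. The finitely many remaining $n$ contribute finite quantities, and $A$ is bi-Lipschitz by Theorem C.

Now suppose $t_i\ne0$ for some $i$ with $m_i\ge2$, and let $m$ be the largest such $m_i$. In the failing blocks all entries are $O(n^{(m_i-1)/2})=O(n^{(m-1)/2})$, and in the other blocks the entries are bounded. So $\kappa_n(A)=O(n^{(m-1)/2})$. In a failing block with $m_i=m$ the entry $l=0$, $k=m-1$ is $\asymp n^{(m-1)/2}$. Hence $\kappa_n(A)\asymp n^{(m-1)/2}$. For the inverse, $A^{-1}u_i'=u_i$ and $A^{-1}v_i'=-\frac{t_i}{s_i}u_i+\frac1{s_i}v_i$. So (7) holds for $(A^{-1})^{\otimes n}:X_n(\mathfrak V)\to X_n(\mathfrak W)$ with $t_i,s_i$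 replaced by $-t_i/s_i,\ 1/s_i$. The failing indices are the same, and $\kappa_n(A^{-1})\asymp n^{(m-1)/2}$. As $m\ge2$, $A$ is not bi-Lipschitz by Theorem C.

*Proof of part 3.* **Necessity.** Suppose $A$ as in 1 is not bi-Lipschitz. By part 2 we are in its third case, so $Z(J)=\bigcup\Lambda_i$ has dimension $1$, and $g$ has a multiple factor. Also $A$ is not unitary, since a unitary preserves orthogonality. So $H=A^*A-I$ is a nonzero Hermitian matrix, and its form $\langle Hz,z\rangle=\|Az\|^2-\|z\|^2$ vanishes on all $\Lambda_i$.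

**Sufficiency.** Assume the three conditions. As $0<\dim Z(J)<2$, we are in the third case of part 2. We choose a Hermitian $H$ whose form vanishes on all $\Lambda_i$ and with $Hu_i\ne0$ for all $i$. If there is one line, take $Hz=\langle z,v_1\rangle u_1+\langle z,u_1\rangle v_1$, for which $Hu_1=v_1$ and $\langle Hu_1,u_1\rangle=0$. If there are at least two lines, take the given $H\ne0$. If $Hu_i=0$ for some $i$, then $Hz=h\langle z,v_i\rangle v_i$ with $h\ne0$ real, and $\langle Hz,z\rangle=h|\langle z,v_i\rangle|^2$ vanishes only on $\Lambda_i$, not on the other lines. So $Hu_i\ne0$ for all $i$.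

For small $\varepsilon>0$ put $A=(I+\varepsilon H)^{1/2}\in GL_2(\mathbb C)$. Then $\|Az\|^2=\|z\|^2+\varepsilon\langle Hz,z\rangle=\|z\|^2$ on $\bigcup\Lambda_i=Z(J)$, so $A$ is as in 1. Since $Hu_i\perp u_i$ and $Hu_i\ne0$, $Hu_i$ is a nonzero multiple of $v_i$, and
$$\langle Av_i,Au_i\rangle=\langle v_i,(I+\varepsilon H)u_i\rangle=\varepsilon\langle v_i,Hu_i\rangle\ne0$$
for all $i$, in particular for some $i$ with $m_i\ge2$. By part 2, $A$ is not bi-Lipschitz.

**At most three lines.** The Hermitian forms on $\mathbb C^2$ are a real vector space of dimension $4$, and vanishing on $\Lambda_i$ is the single real linear condition $\langle Hu_i,u_i\rangle=0$. So a nonzero $H$ exists whenever there are at most three lines. $\square$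

*Example (four lines, both ways).* Let $H=\left(\begin{smallmatrix}a&b\\ \bar b&c\end{smallmatrix}\right)$ be Hermitian. Vanishing on the lines through $(1,0)$ and $(0,1)$ gives $a=c=0$. Vanishing on those through $(1,1)$ and $(1,i)$ then gives $\mathrm{Re}\,b=0$ and $\mathrm{Im}\,b=0$. So if $Z(J)$ is the union of these four lines, every $A$ as in 1 is bi-Lipschitz, whatever the multiplicities in $g$. On the other hand the form $|x|^2-|y|^2$ vanishes on all lines through vectors $(1,e^{i\theta})$. So for $J=(g)$ with four or more such lines, one of them with multiplicity at least $2$ in $g$, there is an $A$ as in 1 that is not bi-Lipschitz.
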